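\title{A Helly-type conjecture for $d$-Leray complexes and matroids holds only for $d=1$}

\begin{abstract}
We study a conjecture from a paper of Kim and Lew on a $d$-Leray simplicial complex $X$ and a matroid on the same vertex set: if every $d$-set of vertices extends to a face of $X$ inside every $(m+d)$-set of rank at least $k$ that contains it, then some face of $X$ has a complement of rank less than $k$. We disprove the conjecture by a $2$-dimensional complex on ten vertices that works for all coefficient groups, and by the six-vertex projective plane when homology is taken over $\mathbb Z$ or a field of characteristic other than $2$. We then prove a dichotomy. The conjecture is true for $d=1$; for every $d\ge 2$ it fails for all large $m$, all $k$ with $m\le k\le m+d$ and all ranks $r\ge k$. The counterexamples come from $d$-dimensional complexes without $d$-cycles in which every $d$-set of vertices lies in at least two top-dimensional faces.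
\end{abstract}

\section{The conjecture and the results}\label{sec:intro}

A \emph{simplicial complex} $X$ on a finite set $V$ is a family of subsets of $V$, the \emph{faces}, that contains $\emptyset$ and is closed under taking subsets. We do not require every one-element set to be a face. For $W\subset V$, the \emph{induced subcomplex} $X[W]$ consists of the faces contained in $W$. Homology is simplicial homology with coefficients in an abelian group $A\ne 0$. The complex $X$ is \emph{$d$-Leray over $A$} if $H_j(X[W];A)=0$ for all $W\subset V$ and all $j\ge d$. We write $[n]=\{1,\dots,n\}$, and a $j$-set is a set with $j$ elements.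

A \emph{matroid} $M$ on $V$ is a family of \emph{independent} subsets of $V$ that contains $\emptyset$, is closed under taking subsets, and has the augmentation property: if $I,J$ are independent and $|J|<|I|$, then $J\cup\{x\}$ is independent for some $x\in I\setminus J$. The \emph{rank} $\rho(S)$ of $S\subset V$ is the largest size of an independent subset of $S$, and the rank of $M$ is $\rho(V)$. A \emph{loop} is an element of rank $0$; it lies in no independent set. In the \emph{uniform matroid} of rank $r\le |V|$ the independent sets are the sets of size at most $r$, so $\rho(S)=\min\{|S|,r\}$.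

Call a tuple of integers $(d,r,m,k)$ \emph{admissible} if
\[
d\ge 1,\qquad r\ge d+1,\qquad 1\le m\le r,\qquad m\le k\le \min\{m+d,r\}.
\]
The following conjecture comes from the paper of Kim and Lew \cite{KL}.

\begin{quote}
\textbf{Conjecture.} Let $(d,r,m,k)$ be admissible and let $V$ be a finite set with $|V|\ge\max\{m+d,r\}$. Let $X$ be a $d$-Leray complex on $V$ and let $M$ be a matroid of rank $r$ on $V$ with rank function $\rho$. Then \textup{(H)} implies \textup{(C)}:
\begin{itemize}
\item[(H)] for every $U=\{u_1,\dots,u_d,v_1,\dots,v_m\}\subset V$ with $\rho(U)\ge k$ there is $i\in[m]$ with $\{u_1,\dots,u_d,v_i\}\in X$;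
\item[(C)] there is $\tau\in X$ with $\rho(V\setminus\tau)\le k-1$.
\end{itemize}
\end{quote}

In (H) the $m+d$ elements of $U$ are distinct, in accordance with the assumption $|V|\ge m+d$. When $k=m+d$ this is forced by $\rho(U)\ge k$, so the counterexamples below with $k=m+d$ do not depend on this reading. We say that the conjecture \emph{holds for $(d,r,m,k)$ over $A$} if (H) implies (C) for all $V$, $M$ and all $X$ that are $d$-Leray over $A$.

To see what the conjecture says, consider first the Leray condition. It models intersection patterns of convex sets: if the faces of $X$ are the subfamilies with a common point of a finite family of open convex sets in $\mathbb R^d$, then by the nerve theorem each nonempty $X[W]$ is homotopy equivalent to an open subset of $\mathbb R^d$, which has no homology in dimensions $d$ and higher. The basic consequence of the condition is a Helly property. A \emph{missing face} of $X$ is a set $\sigma\notin X$ all of whose proper subsets are faces. If $|\sigma|=s\ge 3$, then $X[\sigma]$ is the boundary of a simplex and $H_{s-2}(X[\sigma];A)\cong A\neq0$. Hence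
\begin{equation}\label{eq:helly}
\text{every missing face of a $d$-Leray complex has at most $d+1$ elements.}
\end{equation}
Take $m=k=1$ and $M$ uniform. Then (H) says that every $(d+1)$-set is a face and (C) says that $V$ is a face, so this case follows from \eqref{eq:helly}. Next take $m=1$, $k=r=d+1$, color $V$ with $d+1$ colors, and let $\rho(S)$ be the number of colors that occur in $S$. Then (H) says that every set with one element of each color is a face, and (C) says that some color class is a face: this is a colorful Helly statement. Larger $m$ allows exceptions: a $d$-set may fail to extend to a face by some vertices, as long as no $m$ of them form a set of rank at least $k$ together with it. The conjecture asserts that the local exceptions can be gathered into one global exceptional set $V\setminus \tau$ of small rank.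

\begin{theorem}\label{thm:small}
The conjecture is false.
\begin{enumerate}
\item[(a)] It fails for $(d,r,m,k)=(2,7,7,7)$ with $|V|=10$, by one example that is $2$-Leray over every coefficient group.
\item[(b)] It fails for $(d,r,m,k)=(2,3,3,3)$ with $|V|=6$ when homology is taken over $\mathbb Z$ or over a field of characteristic other than $2$.
\end{enumerate}
\end{theorem}

The failure is not confined to small parameters. To state this we introduce the complexes on which the counterexamples are built. The \emph{degree} of a $d$-set $D$ in a complex is the number of $(d+1)$-element faces that contain $D$.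

\begin{definition}\label{def:T}
For $d\ge1$, let $T(d,n)$ be the set of complexes $Y$ of dimension $d$ on $n$ vertices such that
\begin{itemize}
\item[(T1)] $H_d(Y;A)=0$ for every abelian group $A$;
\item[(T2)] every $d$-set of vertices has degree at least $2$.
\end{itemize}
By (T2), such a $Y$ contains every set of at most $d$ vertices.
\end{definition}

\begin{theorem}\label{thm:dichotomy}
\begin{enumerate}
\item[(1)] If $d=1$, the conjecture holds for all admissible $r,m,k$ over every coefficient group $A\ne0$.
\item[(2)] For every $d\ge 2$ there is $m_0(d)$ such that for all $m\ge m_0(d)$, all $k$ with $m\le k\le m+d$ and all $r\ge\max\{k,d+1\}$, the conjecture fails for $(d,r,m,k)$, by one example that is $d$-Leray over every coefficient group. If $T(d,n)\ne\emptyset$ with $n\ge d+3$, one may take $m_0(d)=n(n-d-2)+1$. In particular $m_0(2)=61$ works.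
\end{enumerate}
Thus, for fixed $d$, the conjecture holds for all admissible $(r,m,k)$ if and only if $d=1$.
\end{theorem}

Section~\ref{sec:uniform} rewrites the conjecture for uniform matroids as a counting statement, which shows both why one expects it and what a counterexample must avoid. Section~\ref{sec:d1} proves part (1) of Theorem~\ref{thm:dichotomy}. Sections~\ref{sec:six} and~\ref{sec:circ} prove Theorem~\ref{thm:small}. Sections~\ref{sec:odd} and~\ref{sec:higher} show that $T(d,n)\neq\emptyset$ for $d\ge2$ and all large $n$, and Section~\ref{sec:blow} turns one member of $T(d,n)$ into the counterexamples of part (2).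

\section{Uniform matroids and free sets}\label{sec:uniform}

For a complex $X$ on $V$ and a $d$-set $D\subset V$, let
\[
B_X(D)=\{v\in V\setminus D:\ D\cup\{v\}\notin X\}
\]
be the set of \emph{bad vertices} of $D$.

\begin{lemma}\label{lem:uniform}
Let $(d,r,m,k)$ be admissible, $|V|\ge\max\{m+d,r\}$, let $X$ be a complex on $V$ and let $M$ be the uniform matroid of rank $r$ on $V$. Then \textup{(H)} holds if and only if $|B_X(D)|\le m-1$ for every $d$-set $D$, and \textup{(C)} holds if and only if $|V\setminus\tau|\le k-1$ for some $\tau\in X$.
\end{lemma}

\begin{proof}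
Every $(m+d)$-set has rank $\min\{m+d,r\}\ge k$, so the rank condition in (H) is void. Thus (H) fails exactly when some $d$-set $D=\{u_1,\dots,u_d\}$ has $m$ distinct bad vertices $v_1,\dots,v_m$. Since $r\ge k$, we have $\min\{|V\setminus\tau|,r\}\le k-1$ if and only if $|V\setminus \tau|\le k-1$.
\end{proof}

This form suggests a proof. Call a $d$-element face $D$ \emph{free} if it lies in exactly one maximal face $\tau$. Then $D\cup\{v\}$ is a face if and only if $v\in\tau$, so $V\setminus\tau=B_X(D)$, and (H) gives $|V\setminus\tau|\le m-1\le k-1$. One free $d$-set is therefore enough for a uniform matroid. The guess that the conjecture is true is supported by the expectation that a complex with no homology in dimensions $d$ and higher, in any induced subcomplex, must have a free $d$-set somewhere, as a forest has a leaf or an isolated vertex. For $d=1$ this expectation is correct, and Section~\ref{sec:d1} carries out the argument for arbitrary matroids.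

A counterexample must have no free $d$-set. The simplest place to look is among complexes of dimension $d$. There a $d$-element face is free exactly when its degree is at most $1$, which explains (T2). There, too, the Leray condition reduces to a single homology group, which explains (T1). We write $Z_j(X;A)$ for the group of $j$-cycles.

\begin{lemma}\label{lem:top}
If $\dim X\le d$ and $H_d(X;A)=0$, then $X$ is $d$-Leray over $A$. In particular every $Y\in T(d,n)$ is $d$-Leray over every $A$.
\end{lemma}

\begin{proof}
Let $L$ be a subcomplex of $X$. It has no chains in dimensions above $d$, so $H_j(L;A)=0$ for $j>d$ and $H_d(L;A)=Z_d(L;A)\subset Z_d(X;A)=H_d(X;A)=0$.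
\end{proof}

\begin{lemma}\label{lem:basic}
Let $X$ be a complex of dimension $d$ on $n$ vertices with $H_d(X;A)=0$ in which every $d$-set of vertices has degree at least $2$. Then the conjecture fails over $A$, with $|V|=n$, for $m=k=n-d-1$ and every $r$ with $\max\{k,d+1\}\le r\le n$.
\end{lemma}

\begin{proof}
A $d$-set of degree $2$ needs two further vertices, so $n\ge d+2$ and $m\ge1$; the tuple is admissible and $n\ge\max\{m+d,r\}$. By Lemma~\ref{lem:top}, $X$ is $d$-Leray over $A$. Take the uniform matroid of rank $r$. Of the $n-d$ vertices outside a $d$-set $D$, at least two are not bad, so $|B_X(D)|\le n-d-2=m-1$. Every face has at most $d+1$ elements, so $|V\setminus\tau|\ge n-d-1=k$. By Lemma~\ref{lem:uniform}, (H) holds and (C) fails.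
\end{proof}

The two counts differ by exactly one, and the second face through each $d$-set is what produces the difference: with degree $1$ allowed, (H) would only be guaranteed for $m=n-d$, and then any $(d+1)$-element face satisfies (C).

\section{The case $d=1$}\label{sec:d1}

A graph is \emph{chordal} if it has no induced cycle of length at least $4$; induced subgraphs of chordal graphs are chordal. A vertex $u$ of a graph $G$ is \emph{simplicial} if its closed neighborhood $N_G[u]$, consisting of $u$ and its neighbors, is a clique. We use Dirac's theorem: every nonempty chordal graph has a simplicial vertex.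

\begin{proof}[Proof of Theorem~\ref{thm:dichotomy}(1)]
Let $X$ be $1$-Leray over $A$. Put $V_0=\{v\in V:\{v\}\in X\}$ and let $G$ be the graph on $V_0$ formed by the $2$-element faces. By \eqref{eq:helly}, missing faces have at most two elements, so the faces of $X$ are exactly the cliques of $G$. If $W$ is the vertex set of an induced cycle of length at least $4$ in $G$, then $X[W]$ is that cycle and $H_1(X[W];A)\cong A\ne0$. Hence $G$ is chordal.

Assume (H), and suppose that $\rho(V\setminus\tau)\ge k$ for all $\tau\in X$. We reach a contradiction by finding a vertex $u$ and an $m$-set $W\subset V\setminus\{u\}$ with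
\begin{equation}\label{eq:viol}
\rho(\{u\}\cup W)\ge k\qquad\text{and}\qquad \{u,v\}\notin X\ \text{ for all } v\in W,
\end{equation}
which violates (H) with $u_1=u$. The vertex $u$ will be simplicial, that is, a free $1$-set. What is new compared with the uniform case is the rank condition in \eqref{eq:viol}. Here $k\in\{m,m+1\}$.

\emph{Case $k=m$.} The set $W$ can supply the rank by itself. Suppose first that some $u\in V$ is not in $V_0$; then no set containing $u$ is a face. Since $r\ge m$, there is an independent $m$-set $I$. If $u\notin I$, take $W=I$. If $u\in I$, choose $x\in V\setminus I$, which is possible because $|V|\ge m+1$, and take $W=(I\setminus\{u\})\cup\{x\}$. In both cases \eqref{eq:viol} holds. So $V_0=V$. Let $u$ be a simplicial vertex of $G$ and $\tau=N_G[u]$, a clique and hence a face. Since $\rho(V\setminus\tau)\ge m$, there is an independent $m$-set $W\subset V\setminus\tau$. Its elements are different from $u$ and not adjacent to $u$, so \eqref{eq:viol} holds.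

\emph{Case $k=m+1$.} Now $\{u\}\cup W$ must be independent, so $u$ must not be a loop, and a simplicial vertex of $G$ may well be one. We therefore work in the set $S$ of non-loops, which is nonempty since $r\ge k=m+1$. If some $u\in S$ is not in $V_0$, augment $\{u\}$ from an independent $(m+1)$-set to an independent $(m+1)$-set $\{u\}\cup W$; then \eqref{eq:viol} holds. So $S\subset V_0$. Let $u$ be a simplicial vertex of the chordal graph $G[S]$ and let $\tau=N_{G[S]}[u]\in X$. Since $\rho(V\setminus\tau)\ge m+1$, there is an independent $(m+1)$-set $I\subset V\setminus\tau$, and $I\subset S\setminus\tau$ because independent sets contain no loops. Augmenting $\{u\}$ by elements of $I$ as long as it has fewer than $m+1$ elements, we obtain an independent set $\{u\}\cup W$ with $W\subset I$ and $|W|=m$. The elements of $W$ lie in $S$ and are not adjacent to $u$, so \eqref{eq:viol} holds.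
\end{proof}

\section{Six vertices}\label{sec:six}

From now on we look for complexes as in Lemma~\ref{lem:basic}. All homology computations are done with explicit chains. A $j$-chain is an $A$-linear combination of oriented faces $[v_0,\dots,v_j]$, where a permutation of the vertices multiplies the symbol by its sign, and $\partial[v_0,\dots,v_j]=\sum_t(-1)^t[v_0,\dots,\widehat{v_t},\dots,v_j]$. Thus $[u,v]=-[v,u]$ and
\[
\partial[u,v,w]=[u,v]+[v,w]-[u,w].
\]
We set $\partial[v]=[\emptyset]$, which does not affect $H_j$ for $j\ge1$. For a vertex $w$ and a chain $c$ whose faces avoid $w$, let $w*c$ be obtained by replacing each $[v_0,\dots,v_j]$ by $[w,v_0,\dots,v_j]$. Then $\partial(w*c)=c-w*\partial c$. Every chain $z$ has a unique form $z=w*c+z'$ with $c,z'$ avoiding $w$, and separating in $\partial z$ the faces that contain $w$ from the others gives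
\begin{equation}\label{eq:cone}
\partial(w*c+z')=0\iff \partial c=0\ \text{ and }\ \partial z'=-c .
\end{equation}

\begin{proof}[Proof of Theorem~\ref{thm:small}(b)]
Let $X$ be the six-vertex projective plane: its vertex set is $\mathbb Z_5\cup\{\infty\}$ and its maximal faces are the ten triangles $\{\infty,i,i+1\}$ and $\{i,i+1,i+3\}$, $i\in\mathbb Z_5$. Every pair of vertices has one of the forms $\{\infty,i\}$, $\{i,i+1\}$, $\{i,i+2\}$, and lies in two triangles:
\[
\begin{array}{lll}
\{\infty,i\} &\subset& \{\infty,i-1,i\},\ \{\infty,i,i+1\},\\
\{i,i+1\} &\subset& \{\infty,i,i+1\},\ \{i,i+1,i+3\},\\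
\{i,i+2\} &\subset& \{i-1,i,i+2\},\ \{i+2,i+3,i+5\}.
\end{array}
\]
Let $z=\sum_i a_i[\infty,i,i+1]+\sum_i b_i[i,i+1,i+3]$ be a $2$-cycle. Since $-[i,i+3]=[i+3,i]=[i+3,i+5]$,
\[
\partial[i,i+1,i+3]=[i,i+1]+[i+1,i+3]+[i+3,i+5].
\]
In $\partial z$ the coefficient of $[j,j+2]$ is $b_{j-1}+b_{j-3}$, and the coefficient of $[j,j+1]$ is $a_j+b_j$. So $b_{j+2}=-b_j$ for all $j$. Five applications lead from $j$ to $j+10=j$ and give $b_j=(-1)^5b_j$, that is, $2b_j=0$. If $A$ is $\mathbb Z$ or a field of characteristic other than $2$, all $b_j$ vanish, then all $a_j$, and $H_2(X;A)=0$. Lemma~\ref{lem:basic} with $n=6$, $d=2$ gives a counterexample for $m=k=3$ and $r=3$.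
\end{proof}

Concretely, with the uniform matroid of rank $3$: given $u_1,u_2$, the vertices $v_1,v_2,v_3$ omit only one of the four remaining vertices, so they include the third vertex of a triangle through $u_1u_2$; but every face leaves at least three vertices uncovered.

The factor $2$ cannot be avoided on six vertices, as a count of faces shows.

\begin{remark}\label{rem:count}
Let $Y$ have dimension $d$ and $n$ vertices, let $f$ be its number of $(d+1)$-element faces, and suppose $H_d(Y;\mathbb F)=0$ for a field $\mathbb F$. Fix a vertex $w$ and send a $d$-chain $y$ to the part $z'$ of $\partial y=w*c+z'$ that avoids $w$. If $z'=0$, then $c=0$ by \eqref{eq:cone} applied to the cycle $\partial y$, so $y$ is a cycle and $y=0$. The map is injective, hence $f\le\binom{n-1}{d}$. If every $d$-set has degree at least $2$, then $(d+1)f\ge 2\binom nd=\frac{2n}{n-d}\binom{n-1}{d}$. Together these give $(d+1)(n-d)\ge 2n$, that is,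
\[
(d-1)\,n\ \ge\ d(d+1)=(d-1)(d+2)+2 .
\]
For $d=1$ this is impossible, so $T(1,n)=\emptyset$. For $d\ge2$ it forces $n\ge d+3$, so that assumption in Theorem~\ref{thm:dichotomy}(2) is automatic. For $d=2$ it forces $n\ge6$, and for $n=6$ equality holds throughout, so every edge has degree exactly $2$ and the sum of all triangles is a nonzero cycle over $\mathbb Z/2$. Hence $T(2,n)=\emptyset$ for $n\le 6$.
\end{remark}

To remove the dependence on coefficients, some edges must have odd degree, and the cycle equations must force the coefficients to vanish without division by any integer.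

\section{A cyclic family and the ten-vertex example}\label{sec:circ}

We keep the cyclic symmetry. Let $h\ge4$, $q=2h+1$ and $V=\mathbb Z_q\cup\{\infty\}$. Every pair in $\mathbb Z_q$ is $\{i,i+\delta\}$ for a unique $i$ and a unique \emph{length} $\delta$ with $1\le\delta\le h$. Let $X_q$ be the complex on $V$ with all vertices, all edges and, for $i\in\mathbb Z_q$, the triangles
\[
F_i=\{\infty,i,i+1\},\qquad R_{\delta,i}=\{i,i+\delta,i+\delta+1\}\ \ (2\le\delta\le h-1),\qquad S_i=\{i,i+2,i+h\}.
\]
The fan $F$ takes care of the edges at $\infty$. For fixed $i$, the triangles $R_{2,i},\dots,R_{h-1,i}$ form a strip in which consecutive triangles share one of the edges $\{i,i+\delta\}$. The strip has two loose ends, the edges $\{i,i+2\}$ and $\{i,i+h\}$, and $S_i$ covers both. The third edge of $S_i$ has length $h-2$ and belongs to the strip at $i+2$; this edge prevents the closed-up strips from forming cycles.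

\begin{lemma}\label{lem:Xq}
For $h\ge 4$ and $q=2h+1$ we have $X_q\in T(2,q+1)$. Moreover, every edge $\{i,i+1\}$ has degree at least $h-1$.
\end{lemma}

\begin{proof}
\emph{Degrees.} For each edge we list triangles through it and their third vertices, which are distinct.
\[
\begin{array}{l|l|l}
\text{edge} & \text{triangles} & \text{third vertices}\\ \hline
\{\infty,i\} & F_{i-1},\ F_i & i-1,\ i+1\\
\{i,i+1\} & F_i,\ R_{\delta,i-\delta}\ (2\le\delta\le h-1) & \infty,\ i-2,\dots,i-h+1\\
\{i,i+2\} & R_{2,i},\ S_i & i+3,\ i+h\\
\{i,i+\delta\},\ 3\le\delta\le h-1 & R_{\delta-1,i},\ R_{\delta,i} & i+\delta-1,\ i+\delta+1\\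
\{i,i+h\} & R_{h-1,i},\ S_i & i+h-1,\ i+2
\end{array}
\]
The third and fifth rows use $h\neq3$. The second row has $1+(h-2)=h-1\ge3$ triangles.

\emph{Cycles.} Every $2$-chain can be written as
\[
z=\sum_i a_i[\infty,i,i+1]+\sum_i\sum_{\delta=2}^{h-1} b_{\delta,i}[i,i+\delta,i+\delta+1]+\sum_i s_i[i,i+2,i+h].
\]
We assume $\partial z=0$ and show that all coefficients vanish. The boundaries are
\begin{align*}
\partial[\infty,i,i+1]&=[\infty,i]+[i,i+1]-[\infty,i+1],\\
\partial[i,i+\delta,i+\delta+1]&=[i,i+\delta]+[i+\delta,i+\delta+1]-[i,i+\delta+1],\\
\partial[i,i+2,i+h]&=[i,i+2]+[i+2,i+h]-[i,i+h],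
\end{align*}
and each edge in $\mathbb Z_q$ on the right is written in the form $[j,j+\varepsilon]$ with $1\le \varepsilon\le h$. Put $b_{1,i}=b_{h,i}=0$. For $2\le\delta\le h$, the coefficient of $[i,i+\delta]$ in $\partial z$ is $b_{\delta,i}-b_{\delta-1,i}$, plus $s_i$ if $\delta=2$, plus $s_{i-2}$ if $\delta=h-2$, minus $s_i$ if $\delta=h$. The value $\delta=h-2$ lies in the range $2\le \delta\le h$ because $h\ge4$. For $h=4$, for example, the three equations are
\[
b_{2,i}+s_i+s_{i-2}=0,\qquad b_{3,i}-b_{2,i}=0,\qquad -b_{3,i}-s_i=0 .
\]
Fix $i$ and add the equations over $\delta=2,\dots,h$. The $b$-terms telescope to $b_{h,i}-b_{1,i}=0$, and what remains is $s_i+s_{i-2}-s_i=s_{i-2}=0$. So all $s_i$ vanish. The equations then read $b_{\delta,i}=b_{\delta-1,i}$, and since $b_{1,i}=0$ all $b_{\delta,i}$ vanish. Finally the coefficient of $[i,i+1]$ is $a_i+\sum_{\delta}b_{\delta,i-\delta}=a_i$, so all $a_i$ vanish. No division was used, and $H_2(X_q;A)=Z_2(X_q;A)=0$ for every $A$.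
\end{proof}

The computation shows that the boundaries of the listed triangles are linearly independent over $\mathbb Z$. In particular the triangles are distinct, and their number is $q+(h-2)q+q=\binom q2$, the largest allowed by Remark~\ref{rem:count}. For $h=3$ the construction degenerates, since $S_i=R_{2,i}$.

\begin{proof}[Proof of Theorem~\ref{thm:small}(a)]
Take $h=4$. The complex $X_9$ has ten vertices and the $36$ triangles
\[
\{\infty,i,i+1\},\quad\{i,i+2,i+3\},\quad\{i,i+3,i+4\},\quad\{i,i+2,i+4\}\qquad(i\in\mathbb Z_9).
\]
By Lemma~\ref{lem:Xq} it lies in $T(2,10)$. Lemma~\ref{lem:basic} with $n=10$, $d=2$ applies over every $A$ and gives, with the uniform matroid of rank $7$, a counterexample for $m=k=r=7$.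
\end{proof}

\section{An odd number of vertices}\label{sec:odd}

The induction on $d$ in Section~\ref{sec:higher} uses members of $T(d,n)$ for all large $n$, while $X_q$ has an even number of vertices. We therefore add one vertex $w$ to $X_q$. Every edge $\{w,v\}$ needs two triangles, so the edges opposite $w$ form a graph on $V$ with all degrees at least $2$, and the most economical choice is a Hamiltonian cycle $C$. The cone over $C$ is a disk with boundary $C$. If $C$ also bounds a chain in the old complex, a $2$-cycle appears. So we first puncture $X_q$ by removing one triangle, and then choose $C$ to go once around the puncture.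

\begin{proposition}\label{prop:T2}
$T(2,n)\ne\emptyset$ for all $n\ge10$.
\end{proposition}

\begin{proof}
For even $n$ this is Lemma~\ref{lem:Xq} with $q=n-1$. Let $n\ge11$ be odd and $q=n-2=2h+1$, so $h\ge 4$. Let $X^-$ be $X_q$ with the triangle $F_1=\{\infty,1,2\}$ removed and its edges kept. Let $C$ be the cycle
\[
\infty,\ 2,4,\dots,q-1,\ 0,\ q-2,q-4,\dots,3,1,\ \infty ,
\]
which visits $\infty$, the even residues $2,\dots,q-1$, then $0$, then the odd residues $q-2,\dots,1$, and so passes through every vertex of $V$ once (Figure~\ref{fig:C}). Let $X'$ be obtained from $X^-$ by adding a vertex $w$, the edges $\{w,v\}$ for $v\in V$, and the triangles $\{w\}\cup e$ for the edges $e$ of $C$. It has $q+2=n$ vertices and dimension $2$.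

\emph{Degrees.} Each edge $\{w,v\}$ lies in the two triangles over the edges of $C$ at $v$. The only edges that lose a triangle are those of $F_1$. The edges $\{\infty,1\}$ and $\{\infty,2\}$ belong to $C$, so each regains one. The edge $\{1,2\}$ keeps at least $h-2\ge2$ triangles by Lemma~\ref{lem:Xq}.

\emph{Cycles.} To measure how often a $1$-cycle goes around the puncture, assign an integer $\varphi(e)$ to each oriented edge on $V$, with $\varphi[v,u]=-\varphi[u,v]$, by $\varphi[\infty,i]=0$ and, for $1\le\delta\le h$,
\[
\varphi[i,i+\delta]=\begin{cases}1&\text{if } 1\in\{i,i+1,\dots,i+\delta-1\},\\ 0&\text{otherwise.}\end{cases}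
\]
So $\varphi[i,i+\delta]$ records whether the short arc from $i$ to $i+\delta$ uses the step from $1$ to $2$. Extend $\varphi$ to a homomorphism from $1$-chains to $A$ by $\varphi(\sum a_e e)=\sum\varphi(e)a_e$. If $\delta,\varepsilon\ge1$ and $\delta+\varepsilon\le h$, then
\[
\varphi[i,i+\delta]+\varphi[i+\delta,i+\delta+\varepsilon]=\varphi[i,i+\delta+\varepsilon],
\]
because the arc on the right is the concatenation of the two on the left. The triangles $R_{\delta,i}$ and $S_i$ have this form, with $\varepsilon=1$ and with $(\delta,\varepsilon)=(2,h-2)$, so $\varphi$ vanishes on their boundaries. Also $\varphi(\partial[\infty,i,i+1])=\varphi[i,i+1]=0$ for $i\ne1$. Hence $\varphi(\partial z')=0$ for every $2$-chain $z'$ of $X^-$.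

Let $\gamma$ be the integral sum of the edges of $C$, oriented in the order listed. The two edges at $\infty$ contribute $0$ to $\varphi(\gamma)$. The edges $[j,j+2]$ for even $j$ with $2\le j\le q-3$ and the edge $[q-1,0]$ have arcs that avoid the step from $1$ to $2$ and contribute $0$. The remaining edges are $[j+2,j]=-[j,j+2]$ for $j=q-2,q-4,\dots,1$, where $q$ is read as $0$; here $1\in\{j,j+1\}$ only for $j=1$. So $\varphi(\gamma)=-1$.

Let $z=w*c+z'$ be a $2$-cycle of $X'$, where $c$ is a $1$-chain on the edges of $C$ and $z'$ is a $2$-chain of $X^-$. By \eqref{eq:cone}, $\partial c=0$ and $\partial z'=-c$. The first equation says that at each vertex of $C$ the incoming and the outgoing edge have the same coefficient, so $c=t\gamma$ with $t\in A$. Applying $\varphi$ to the second gives $0=-\varphi(t\gamma)=t$. Thus $z=z'$ is a $2$-cycle of $X_q$, and $z=0$ by Lemma~\ref{lem:Xq}. Hence $X'\in T(2,n)$.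
\end{proof}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.7]
\draw[gray!50] (0,0) circle (1);
\draw[dashed] (0,0) -- (30:1.3);
\draw[thick] (0,0) -- (10:1) -- (-70:1) -- (-150:1) -- (-230:1) -- (90:1)
  -- (-190:1) -- (-110:1) -- (-30:1) -- (50:1) -- cycle;
\foreach \i in {0,...,8} {
  \fill ({90-40*\i}:1) circle (0.035);
  \node at ({90-40*\i}:1.17) {$\i$};
}
\fill (0,0) circle (0.035);
\node at (-0.17,0) {$\infty$};
\end{tikzpicture}
\caption{The Hamiltonian cycle $\infty,2,4,6,8,0,7,5,3,1,\infty$ on $\mathbb Z_9\cup\{\infty\}$ used to pass from ten to eleven vertices. The dashed ray runs through the removed triangle $\{\infty,1,2\}$. The function $\varphi$ counts signed crossings of chords with this ray, and the chord from $3$ to $1$ is the only edge of the cycle that crosses it.}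
\label{fig:C}
\end{figure}

The zigzag in $C$ is needed. The simpler cycle $\infty,2,3,\dots,q-1,0,1,\infty$ also contains the edges $\{\infty,1\}$ and $\{\infty,2\}$, but it is the boundary of $\sum_{i\ne1}[\infty,i,i+1]$, and the cone over it would close up a sphere.

\section{Higher dimensions}\label{sec:higher}

A complex of dimension $d+1$ can be built one vertex at a time, by coning a $d$-dimensional complex on the earlier vertices from each new vertex $w$. If these complexes have no $d$-cycles, then \eqref{eq:cone} excludes $(d+1)$-cycles. If they satisfy (T2), then every $(d+1)$-set whose largest vertex is such a $w$ gets degree $2$. The difficulty is at the start, where too few vertices are present for $T(d,w-1)$ to be nonempty; the sets inside this initial segment are covered by later vertices, two for each set. Since $T(1,n)=\emptyset$, the induction has to start at $d=2$.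

\begin{proposition}\label{prop:Td}
For every $d\ge2$, $T(d,n)\neq\emptyset$ for all sufficiently large $n$.
\end{proposition}

\begin{proof}
We use induction on $d$; the case $d=2$ is Proposition~\ref{prop:T2}. Suppose $T(d,n)\ne\emptyset$ for all $n\ge a$. Let $B_1,\dots,B_N$ be the $(d+1)$-subsets of $[a]$ and let $n\ge a+2N$. For each $w$ with $a<w\le n$ choose $X_w\in T(d,w-1)$ on the vertex set $[w-1]$. Each $X_w$ has a $(d+1)$-element face, and relabeling the vertices of $X_w$ moves it to any prescribed $(d+1)$-subset of $[w-1]$. So we may require $B_i\in X_{a+2i-1}$ and $B_i\in X_{a+2i}$ for $1\le i\le N$. Let $Y'$ consist of all subsets of $[n]$ of size at most $d+1$ and all sets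
\[
F\cup\{w\},\qquad a<w\le n,\quad F\in X_w,\quad |F|=d+1 .
\]
This is a complex of dimension $d+1$. We show $Y'\in T(d+1,n)$.

(T1) Suppose $z\ne0$ is a $(d+1)$-cycle of $Y'$ with coefficients in $A$. Let $w$ be the largest vertex that occurs in a face with nonzero coefficient, and write $z=w*c+z'$ with $c\neq0$. A face of $z$ that contains $w$ has $w$ as its largest vertex, so $w>a$ and the face is $F\cup\{w\}$ with $F\in X_w$. Thus $c$ is a $d$-chain of $X_w$, and $\partial c=0$ by \eqref{eq:cone}. This contradicts $Z_d(X_w;A)=H_d(X_w;A)=0$.

(T2) Let $B$ be a $(d+1)$-set with largest element $b$. If $b>a$, then $B\setminus\{b\}$ is a $d$-subset of $[b-1]$ and lies in two $(d+1)$-element faces $F,F'$ of $X_b$; the faces $F\cup\{b\}$ and $F'\cup\{b\}$ of $Y'$ contain $B$. If $b\le a$, then $B=B_i$ for some $i$, and $B\cup\{a+2i-1\}$ and $B\cup\{a+2i\}$ are faces of $Y'$.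
\end{proof}

\section{Blow-ups}\label{sec:blow}

Lemma~\ref{lem:basic} reaches only $k=m$ and $r\le n$, because the number $n-d-2$ of bad vertices and the number $n-d-1$ of uncovered vertices differ by one. For $k=m+d$ a difference of $d+1$ is required. Replacing each vertex by $q$ interchangeable copies multiplies both numbers by $q$. To allow large $r$ we add vertices that can be joined to every face; they are never bad, and they do not help a face cover the other vertices. The new complex has dimension larger than $d$, so Lemma~\ref{lem:top} no longer applies and the Leray property needs another argument. We use two standard facts. A cone, that is, a complex with a vertex $e$ such that $\tau\cup\{e\}$ is a face for every face $\tau$, has no homology in positive dimensions. Two simplicial maps $f,g\colon K\to L$ are \emph{contiguous} if $f(\sigma)\cup g(\sigma)\in L$ for every $\sigma\in K$; contiguous maps induce the same homomorphism on homology with any coefficients.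

\begin{proposition}\label{prop:blow}
Let $d\ge2$, $Y\in T(d,n)$, $q\ge1$, and let $m,k,r$ satisfy
\[
(n-d-2)q+1\le m\le k\le\min\{m+d,\ (n-d-1)q\},\qquad r\ge\max\{k,d+1\}.
\]
Then the conjecture fails for $(d,r,m,k)$, by an example that is $d$-Leray over every coefficient group.
\end{proposition}

\begin{proof}
Let $Y$ have vertex set $[n]$. Put $V_0=[n]\times[q]$ with projection $\pi\colon V_0\to[n]$, let $E$ be a set of $\max\{0,r-nq\}$ new elements, and let $V=V_0\cup E$. Define
\[
X=\{\tau\subset V:\ \pi(\tau\setminus E)\in Y\},
\]
and let $M$ be the uniform matroid of rank $r$ on $V$. The tuple $(d,r,m,k)$ is admissible, $|V|\ge r$ by the choice of $E$, and $m+d\le(n-d-1)q+d\le nq\le|V|$.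

\emph{$X$ is $d$-Leray.} Let $W\subset V$. If $W$ contains some $e\in E$, then $X[W]$ is a cone with apex $e$. Otherwise $W\subset V_0$, and $\pi$ is a simplicial map $X[W]\to Y[\pi(W)]$. Choose $s\colon\pi(W)\to W$ with $\pi s=\mathrm{id}$. It is a simplicial map $Y[\pi(W)]\to X[W]$, since $\pi(s(\sigma))=\sigma$. For $\tau\in X[W]$ we have $\pi(\tau\cup s\pi(\tau))=\pi(\tau)\in Y$, so $\tau\cup s\pi(\tau)\in X[W]$ and $s\pi$ is contiguous to the identity. Hence $\pi$ and $s$ induce mutually inverse isomorphisms between $H_j(X[W];A)$ and $H_j(Y[\pi(W)];A)$, and the latter group vanishes for $j\ge d$ by Lemma~\ref{lem:top}.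

\emph{\textup{(H)} holds.} Let $D\subset V$ be a $d$-set, $P=\pi(D\setminus E)$ and $v\in V\setminus D$. If $|P|\le d-1$, then $\pi((D\cup\{v\})\setminus E)$ has at most $d$ elements and is a face of $Y$, so $B_X(D)=\emptyset$. Let $|P|=d$. If $v\in E$ or $\pi(v)\in P$, then $\pi((D\cup\{v\})\setminus E)=P\in Y$ and $v$ is not bad. Otherwise $v$ is bad for $D$ exactly when $\pi(v)\in B_Y(P)$, and $|B_Y(P)|\le n-d-2$ by (T2). So $|B_X(D)|\le(n-d-2)q\le m-1$, and Lemma~\ref{lem:uniform} gives (H).

\emph{\textup{(C)} fails.} If $\tau\in X$, then $|\pi(\tau\setminus E)|\le d+1$, so $\tau$ misses at least $n-d-1$ fibers of $\pi$ entirely. Thus $|V\setminus\tau|\ge(n-d-1)q\ge k$, and (C) fails by Lemma~\ref{lem:uniform}.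
\end{proof}

For example, $Y=X_9$ and $q=3$ give $6\cdot3+1=19\le m$ and $k\le 7\cdot 3=21$, so the conjecture fails for $(d,r,m,k)=(2,21,19,21)$ on $30$ vertices, a case with $k=m+d$.

\begin{proof}[Proof of Theorem~\ref{thm:dichotomy}(2)]
By Proposition~\ref{prop:Td} there are $n\ge d+3$ and $Y\in T(d,n)$. Fix any such pair and put $\alpha=n-d-2\ge1$. Given $m$, suppose an integer $q$ satisfies
\[
\frac{m+d}{\alpha+1}\ \le\ q\ \le\ \frac{m-1}{\alpha}.
\]
Then $q\ge1$, $\alpha q+1\le m$ and $m+d\le(\alpha+1)q=(n-d-1)q$, so Proposition~\ref{prop:blow} applies to every $k$ with $m\le k\le m+d$ and every $r\ge\max\{k,d+1\}$. A closed interval of length at least $1$ contains an integer, and the length condition is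
\[
(\alpha+1)(m-1)-\alpha(m+d)\ \ge\ \alpha(\alpha+1).
\]
The left side equals $m-1-\alpha-\alpha d$, so the condition is $m\ge\alpha(\alpha+d+2)+1=n(n-d-2)+1$. For $d=2$ we may take $n=10$ by Lemma~\ref{lem:Xq}, which gives $m\ge 10\cdot6+1=61$.

The last sentence of the theorem follows from the two parts: for $d\ge2$, any tuple with $r=m=k\ge\max\{m_0(d),d+1\}$ is admissible and the conjecture fails for it.
\end{proof}

\begin{thebibliography}{9}

\bibitem{KL}
Minki Kim and Alan Lew,
\emph{Extensions of the Colorful Helly Theorem for $d$-collapsible and $d$-Leray complexes},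
arXiv:2305.12360 (2023).

\end{thebibliography}
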